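\title{Uniformization cannot hold for all club-sequences on $S^2_1$}

\begin{abstract}
Let $S^2_1$ be the set of ordinals below $\omega_2$ of cofinality $\omega_1$. For one fixed sequence $(C_\alpha:\alpha\in S^2_1)$ of clubs of order type $\omega_1$, one can force over a model of CH that every $2$-coloring of $S^2_1$ is uniformized on final segments of the $C_\alpha$. We show that this cannot hold for all such sequences at once: ZFC proves that one explicit coloring fails to be uniformized on some club-sequence. The proof works for every regular uncountable cardinal $\lambda$ in place of $\omega_1$. Its core is a sequence of clubs $A_\eta\subseteq\eta$ of order type $\lambda$ such that no function $f:\lambda^+\to\lambda$ eventually dominates $x\mapsto\operatorname{ot}(A_\eta\cap x)$ along every $A_\eta$.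
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\alpha$ be a limit ordinal. A set $C\subseteq\alpha$ is \emph{club in $\alpha$} if it is unbounded in $\alpha$ and contains all its limit points below $\alpha$. The least order type of a club in $\alpha$ is the cofinality $\operatorname{cf}(\alpha)$. We write $\operatorname{ot}(C)$ for the order type of a set $C$ of ordinals. A \emph{tail} of $C$ is a set $C\setminus\beta=\{\xi\in C:\xi\ge\beta\}$ with $\beta<\alpha$. For a set $S$ of ordinals, $\operatorname{ssup}(S)$ is the least ordinal $\gamma$ with $S\subseteq\gamma$.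

\begin{definition}\label{def:unif}
Let $S$ be a set of limit ordinals. A \emph{club-sequence} on $S$ is a sequence $\vec C=(C_\alpha:\alpha\in S)$ with each $C_\alpha$ club in $\alpha$. It is a \emph{ladder system} if moreover $\operatorname{ot}(C_\alpha)=\operatorname{cf}(\alpha)$ for all $\alpha\in S$. Given $F:S\to2$, a function $H:\operatorname{ssup}(S)\to2$ \emph{uniformizes $F$ on $\vec C$ at $\alpha$} if there is $\beta<\alpha$ with $H(\xi)=F(\alpha)$ for all $\xi\in C_\alpha\setminus\beta$, and it \emph{uniformizes $F$ on $\vec C$} if it does so at every $\alpha\in S$. The principle $\mathrm{Unif}^{\,\mathrm{c},\vec C,\,\mathrm{cbd}}_{S,2}$ states that every $F:S\to2$ is uniformized on the ladder system $\vec C$ by some $H$.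
\end{definition}

Here ``cbd'' stands for \emph{co-bounded}: the set $\{\xi\in C_\alpha:H(\xi)=F(\alpha)\}$ must contain a tail of $C_\alpha$, so its complement is taken relative to $C_\alpha$ and not relative to $\alpha$. Note that our ladders are always closed.

Uniformization measures how far the ladders can be pulled apart. A coloring $F$ is uniformized on $\vec C$ exactly when one can choose a tail of each $C_\alpha$ so that no chosen tail of color $0$ meets a chosen tail of color $1$. Indeed, a uniformizing $H$ is constant on suitable tails, and conversely, given such tails, let $H$ be $1$ on the tails of color $1$ and $0$ elsewhere. Now let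
\[
S^2_1=\{\alpha<\omega_2:\operatorname{cf}(\alpha)=\omega_1\},\qquad \operatorname{ssup}(S^2_1)=\omega_2 .
\]
On a nonstationary subset of $S^2_1$ the tails of any ladder system can be made pairwise disjoint (Lemma~\ref{lem:tails}), so there every coloring is uniformized. On all of $S^2_1$ the tails can never be made pairwise disjoint (Remark~\ref{rem:fodor}). Uniformization on $S^2_1$ is therefore a global matter: it has no obstruction on any initial segment of $\omega_2$, and it never holds for the trivial reason.

The following consistency result is known. Assume CH and fix a ladder system $\vec C_*$ on $S^2_1$. Then $\mathrm{Unif}^{\,\mathrm{c},\vec C_*,\,\mathrm{cbd}}_{S^2_1,2}$ can be forced by a $\sigma$-closed, $\aleph_2$-c.c.\ forcing, namely a countable support iteration of forcings each of which adds a uniformizing function on $\vec C_*$. We do not use this result, but it raises the question, posed in \cite{AT}, whether the dependence on a fixed $\vec C_*$ is necessary. In other words, is the following statement consistent with ZFC?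
\begin{itemize}
\item[$(\ast)$] For every ladder system $\vec C$ on $S^2_1$ and every $F:S^2_1\to2$ there is $H:\omega_2\to2$ that uniformizes $F$ on $\vec C$.
\end{itemize}
One would guess that it is. An iteration that handles all colorings of one ladder system suggests an iteration that lists all pairs $(\vec C,F)$. One cardinal lower the analogous statement is consistent: under $\mathrm{MA}_{\aleph_1}$ every $2$-coloring of every ladder system on the limit ordinals below $\omega_1$ is uniformized modulo finite sets \cite{DS}. Nevertheless, ZFC refutes $(\ast)$, with no assumption such as CH, and a single coloring witnesses the failure.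

Throughout, $\lambda$ is a regular uncountable cardinal and
\[
S=S^{\lambda^+}_\lambda=\{\eta<\lambda^+:\operatorname{cf}(\eta)=\lambda\},
\]
so a ladder system on $S$ consists of clubs of order type $\lambda$. Products such as $\lambda x$ are ordinal products. The set $S$ is the disjoint union of $\{\lambda(x+1):x<\lambda^+\}$ and $\{\lambda\eta:\eta\in S\}$ (Lemma~\ref{lem:split}), so we may define $F_*:S\to2$ by
\[
F_*(\lambda(x+1))=1\quad(x<\lambda^+),\qquad F_*(\lambda\eta)=0\quad(\eta\in S).
\]

\begin{theorem}[ZFC]\label{thm:unif}
There is a ladder system $\vec C$ on $S$ such that no $H:\lambda^+\to2$ uniformizes $F_*$ on $\vec C$. In particular, taking $\lambda=\omega_1$, the statement $(\ast)$ is false.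
\end{theorem}

So $(\ast)$ is inconsistent with ZFC, and the dependence on a fixed club-sequence is necessary: in every model in which the principle holds for $\vec C_*$, it fails for another ladder system, with the coloring $F_*$.

Theorem~\ref{thm:unif} is deduced from a statement in which colors are replaced by bounds. If $x$ lies on a ladder $A_\eta$, then $\operatorname{ot}(A_\eta\cap x)<\lambda$ is the height of $x$ on that ladder.

\begin{definition}\label{def:bound}
Let $\vec A=(A_\eta:\eta\in S)$ be a ladder system, $f:\lambda^+\to\lambda$ and $\eta\in S$. We say that $f$ \emph{bounds $\vec A$ at $\eta$} if there is $\beta<\eta$ such that $\operatorname{ot}(A_\eta\cap x)<f(x)$ for all $x\in A_\eta\setminus\beta$. Such a $\beta$ is a \emph{threshold} for $f$ at $\eta$.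
\end{definition}

A point $x$ may lie on many ladders at many heights, and $f(x)$ has to exceed all of them, except that each ladder may disregard a proper initial segment of itself.

\begin{theorem}[ZFC]\label{thm:bound}
There is a ladder system $\vec A$ on $S$ such that for every $f:\lambda^+\to\lambda$ the set $\{\eta\in S: f\text{ does not bound }\vec A\text{ at }\eta\}$ is stationary in $\lambda^+$.
\end{theorem}

Section~\ref{sec:tails} contains two lemmas on ladders. Section~\ref{sec:code} derives Theorem~\ref{thm:unif} from Theorem~\ref{thm:bound} by viewing $\lambda^+$ as a grid with columns of height $\lambda$. Section~\ref{sec:idea} explains the idea behind Theorem~\ref{thm:bound} at the ordinal $\lambda^2$, Section~\ref{sec:proof} proves it, and Section~\ref{sec:scope} discusses the range of the results.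

\section{Ladders and their tails}\label{sec:tails}

Regularity of $\lambda$ is used in three forms: a union of fewer than $\lambda$ sets of size less than $\lambda$ has size less than $\lambda$; for $\eta\in S$, a subset of $\eta$ of size less than $\lambda$ is bounded in $\eta$; and a union of fewer than $\lambda$ bounded subsets of $\eta\in S$ is bounded in $\eta$. A subset of $\lambda^+$ is \emph{stationary} if it meets every club in $\lambda^+$. Intervals $[\alpha,\beta)$, $(\alpha,\beta)$, $[\alpha,\beta]$ are intervals of ordinals.

The sets we construct are not closed at first. Closing them is harmless.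

\begin{lemma}\label{lem:closure}
Let $\eta\in S$ and let $B\subseteq\eta$ be unbounded in $\eta$ with $|B\cap\beta|<\lambda$ for all $\beta<\eta$. Then the closure $\overline B$ of $B$ in $\eta$, that is, $B$ together with its limit points below $\eta$, is club in $\eta$ of order type $\lambda$.
\end{lemma}

\begin{proof}
The set $\overline B$ is unbounded, and it is closed because a limit of points of $\overline B$ is a limit point of $B$. Let $\beta<\eta$. A limit point $\xi<\beta$ of $B$ equals $\sup(B\cap\xi)$, so it is determined by the initial segment $B\cap\xi$ of $B\cap\beta$. An initial segment of $B\cap\beta$ is either the whole set or is determined by the least element it omits, so there are fewer than $\lambda$ of them. Hence $|\overline B\cap\beta|<\lambda$ for all $\beta<\eta$, and so $\operatorname{ot}(\overline B)\le\lambda$. Since $\overline B$ is unbounded in $\eta$ and $\operatorname{cf}(\eta)=\lambda$, also $\operatorname{ot}(\overline B)\ge\lambda$.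
\end{proof}

\begin{lemma}\label{lem:tails}
Let $\vec A$ be a ladder system on $S$ and let $E$ be club in $\lambda^+$. There are $\beta_\eta<\eta$ for $\eta\in S\setminus E$ such that the tails $A_\eta\setminus\beta_\eta$, $\eta\in S\setminus E$, are pairwise disjoint.
\end{lemma}

\begin{proof}
We may add $0$ to $E$. For $e\in E$ let $e^+$ be the least element of $E$ above $e$. If $\eta\in S\setminus E$, then $e=\sup(E\cap\eta)$ lies in $E$ because $E$ is closed, so $e<\eta$ and $\eta\in(e,e^+)$. The intervals $(e,e^+)$ are pairwise disjoint. It therefore suffices to choose, for each $e\in E$, pairwise disjoint tails inside $(e,e^+)$ for the ladders $A_\eta$ with $\eta\in S\cap(e,e^+)$.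

Since $|e^+|\le\lambda$, we can enumerate $S\cap(e,e^+)$ without repetition as $(\eta_\xi:\xi<\mu)$ with $\mu\le\lambda$. Let $\zeta<\xi<\mu$. The set $A_{\eta_\zeta}\cap\eta_\xi$ is bounded in $\eta_\xi$. If $\eta_\zeta<\eta_\xi$, it is bounded by $\eta_\zeta$. If $\eta_\zeta>\eta_\xi$, it is a proper initial segment of a set of order type $\lambda$, so it has size less than $\lambda=\operatorname{cf}(\eta_\xi)$. As $\xi<\lambda$, there is $\beta_{\eta_\xi}\in(e,\eta_\xi)$ with $A_{\eta_\zeta}\cap\eta_\xi\subseteq\beta_{\eta_\xi}$ for all $\zeta<\xi$. The tail $A_{\eta_\xi}\setminus\beta_{\eta_\xi}$ lies in $(e,e^+)$ and misses $A_{\eta_\zeta}$ for every $\zeta<\xi$.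
\end{proof}

\begin{remark}\label{rem:fodor}
Lemma~\ref{lem:tails} does not extend to stationary sets. Fodor's lemma says that a function $h$ on a stationary $T\subseteq\lambda^+\setminus\{0\}$ with $h(\eta)<\eta$ for all $\eta\in T$ is constant on a stationary subset of $T$. If the tails $A_\eta\setminus\beta_\eta$, $\eta\in T$, were pairwise disjoint, then $h(\eta)=\min(A_\eta\setminus\beta_\eta)$ would be such a function and injective, which is impossible. The set $S$ itself is stationary, since the supremum of the first $\lambda$ elements of a club in $\lambda^+$ lies in the club and in $S$.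
\end{remark}

Bounding is preserved when $f$ is increased. Together with Lemma~\ref{lem:tails}, this allows us to repair a bounding function on a nonstationary set.

\begin{lemma}\label{lem:patch}
Let $\vec A$ be a ladder system on $S$, let $E$ be club in $\lambda^+$, and suppose $f:\lambda^+\to\lambda$ bounds $\vec A$ at every $\eta\in S\cap E$. Then some $f':\lambda^+\to\lambda$ bounds $\vec A$ at every $\eta\in S$.
\end{lemma}

\begin{proof}
Take $\beta_\eta$ as in Lemma~\ref{lem:tails}. If $x\in A_\eta\setminus\beta_\eta$ for some $\eta\in S\setminus E$, then this $\eta$ is unique, and we put $f'(x)=\max(f(x),\operatorname{ot}(A_\eta\cap x)+1)<\lambda$. Otherwise put $f'(x)=f(x)$. At $\eta\in S\setminus E$ the function $f'$ bounds $\vec A$ with threshold $\beta_\eta$. At $\eta\in S\cap E$ it bounds $\vec A$ because $f'\ge f$.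
\end{proof}

\section{From uniformization to bounding}\label{sec:code}

Every ordinal $\alpha<\lambda^+$ can be written uniquely as $\alpha=\lambda x+\nu$ with $x<\lambda^+$ and $\nu<\lambda$. We picture $\alpha$ as the point at height $\nu$ in column $x$. The map $x\mapsto\lambda x$ is strictly increasing, continuous at limits, and sends $\lambda^+$ into $\lambda^+$.

\begin{lemma}\label{lem:split}
$S$ is the disjoint union of $\{\lambda(x+1):x<\lambda^+\}$ and $\{\lambda\eta:\eta\in S\}$.
\end{lemma}

\begin{proof}
Let $\alpha=\lambda\zeta+\nu\in S$ with $\nu<\lambda$. If $\nu>0$, then $\operatorname{cf}(\alpha)=\operatorname{cf}(\nu)<\lambda$, which is false. So $\alpha=\lambda\zeta$ with $\zeta>0$. Either $\zeta$ is a successor, or it is a limit and $\operatorname{cf}(\zeta)=\operatorname{cf}(\lambda\zeta)=\lambda$ by continuity, so that $\zeta\in S$. Conversely, $\lambda(x+1)=\lambda x+\lambda$ has cofinality $\lambda$, and so does $\lambda\eta$ for $\eta\in S$. The two sets are disjoint because $\zeta\mapsto\lambda\zeta$ is injective.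
\end{proof}

The ordinal $\lambda(x+1)$ is the supremum of column $x$, and $\lambda\eta$ is the supremum of the columns $x<\eta$. If we take column $x$ itself as the ladder at $\lambda(x+1)$, then a function $H$ that uniformizes $F_*$ equals $1$ from some height $f(x)<\lambda$ on, in each column. This is how a $2$-valued $H$ produces a $\lambda$-valued $f$. A ladder at $\lambda\eta$ has color $0$, so its tail must run below $f$. We let it follow the graph of $x\mapsto\operatorname{ot}(A_\eta\cap x)$; see Figure~\ref{fig:grid}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.3,yscale=0.9]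
\foreach \x/\f/\h in {1/0.2/0.45,2/0.5/0.8,3/1.8/1.1,4/2.4/1.4,5/2.05/1.7,6/2.6/2.0}{
  \draw[gray] (\x,0)--(\x,\f);
  \draw[very thick] (\x,\f)--(\x,3.1);
  \draw (\x-0.08,\f)--(\x+0.08,\f);
  \filldraw[fill=white] (\x,\h) ellipse (0.05 and 0.07);
}
\draw[->] (0.5,0)--(7.2,0);
\draw[dashed] (2.5,-0.15)--(2.5,3.1);
\node[below] at (2.5,-0.15) {$\zeta$};
\node[below] at (4,0) {$x$};
\node[below] at (7,0) {$\eta$};
\node[right] at (4.03,2.3) {$f(x)$};
\node[right] at (4.03,1.25) {\small $\operatorname{ot}(A_\eta\cap x)$};
\node[left] at (0.7,3.1) {$\lambda$};
\node[left] at (0.5,0) {$0$};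
\end{tikzpicture}
\caption{The ordinal $\lambda x+\nu$ is drawn at height $\nu$ in column $x$; the columns shown are those with $x\in A_\eta$. Column $x$ is the ladder at $\lambda(x+1)$, of color $1$, so a uniformizing $H$ equals $1$ on its thick part, from height $f(x)$ on. The circles, at heights $\operatorname{ot}(A_\eta\cap x)$, form with their limit points the ladder at $\lambda\eta$, of color $0$. From some column $\zeta<\eta$ on, $H$ equals $0$ at the circles, so they lie below the thick parts.}
\label{fig:grid}
\end{figure}

\begin{proposition}\label{prop:code}
Let $\vec A$ be a ladder system on $S$. There is a ladder system $\vec C$ on $S$ such that, if some $H:\lambda^+\to2$ uniformizes $F_*$ on $\vec C$, then some $f:\lambda^+\to\lambda$ bounds $\vec A$ at every $\eta\in S$.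
\end{proposition}

\begin{proof}
For $x<\lambda^+$ let $C_{\lambda(x+1)}=\{\lambda x+\nu:\nu<\lambda\}$, which is club in $\lambda(x+1)$ of order type $\lambda$. For $\eta\in S$ let
\[
B_\eta=\{\lambda x+\operatorname{ot}(A_\eta\cap x):x\in A_\eta\},
\]
and let $C_{\lambda\eta}$ be the closure of $B_\eta$ in $\lambda\eta$. The point of $B_\eta$ given by $x$ lies in $[\lambda x,\lambda(x+1))$. Since $A_\eta$ is unbounded in $\eta$ and $\lambda\eta=\sup_{\zeta<\eta}\lambda\zeta$, the set $B_\eta$ is an unbounded subset of $\lambda\eta$, and $|B_\eta\cap\lambda\zeta|=|A_\eta\cap\zeta|<\lambda$ for $\zeta<\eta$. By Lemma~\ref{lem:closure}, $C_{\lambda\eta}$ is club in $\lambda\eta$ of order type $\lambda$. By Lemma~\ref{lem:split}, $\vec C$ is a ladder system on $S$.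

Suppose $H$ uniformizes $F_*$ on $\vec C$. For $x<\lambda^+$, since $F_*(\lambda(x+1))=1$, there is $f(x)<\lambda$ with $H(\lambda x+\nu)=1$ for all $\nu\in[f(x),\lambda)$. Let $\eta\in S$. Since $F_*(\lambda\eta)=0$ and the ordinals $\lambda\zeta$, $\zeta<\eta$, are unbounded in $\lambda\eta$, there is $\zeta<\eta$ such that $H$ is $0$ on $C_{\lambda\eta}\setminus\lambda\zeta$. For $x\in A_\eta\setminus\zeta$ the point $\lambda x+\operatorname{ot}(A_\eta\cap x)$ lies in $C_{\lambda\eta}\setminus\lambda\zeta$. So $H$ is $0$ there, which forces $\operatorname{ot}(A_\eta\cap x)<f(x)$. Thus $f$ bounds $\vec A$ at $\eta$ with threshold $\zeta$.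
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:unif} from Theorem~\ref{thm:bound}]
Take $\vec A$ from Theorem~\ref{thm:bound}. No $f$ bounds $\vec A$ at every $\eta\in S$, since a stationary set is nonempty. So no $H$ uniformizes $F_*$ on the ladder system $\vec C$ of Proposition~\ref{prop:code}.
\end{proof}

\section{The obstruction, and the case of $\lambda^2$}\label{sec:idea}

It remains to refute the following statement.
\begin{itemize}
\item[(Bd)] For every ladder system $\vec A$ on $S$ there is $f:\lambda^+\to\lambda$ that bounds $\vec A$ at every $\eta\in S$.
\end{itemize}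
For each $\eta\in S$ fix a strictly increasing continuous sequence $(c^\eta_k:k<\lambda)$, unbounded in $\eta$, with $c^\eta_0=0$. The \emph{blocks} $I^\eta_k=[c^\eta_k,c^\eta_{k+1})$, $k<\lambda$, partition $\eta$. For $y<\eta$ let $k_\eta(y)$ be the index $k$ with $y\in I^\eta_k$. Thus
\begin{equation}\label{eq:index}
c^\eta_k\le y<\eta\quad\text{implies}\quad k\le k_\eta(y).
\end{equation}
A function $f$ bounds the ladder $\{c^\eta_k:k<\lambda\}$ if $k<f(c^\eta_k)$ for all large $k$, that is, if $k_\eta(y)<f(y)$ for all large $y$ \emph{on the ladder}. The same inequality for all large $y<\eta$, at all $\eta$, is ruled out by counting.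

\begin{lemma}\label{lem:pigeon}
There are no functions $f:\lambda^+\to\lambda$ and $g:S\to\lambda^+$ such that for all $\eta\in S$ we have $g(\eta)<\eta$ and $k_\eta(y)<f(y)$ whenever $g(\eta)\le y<\eta$.
\end{lemma}

\begin{proof}
Suppose $f$ and $g$ are such functions. Since $\lambda^+$ is not a union of $\lambda$ sets of size less than $\lambda$, there is $\nu<\lambda$ such that $D=\{y:f(y)=\nu\}$ has size at least $\lambda$. Let $\eta$ be the supremum of the first $\lambda$ elements of $D$. Then $\eta\in S$, and $D\cap\eta$ is unbounded in $\eta$. Pick $y\in D\cap\eta$ with $y\ge\max(g(\eta),c^\eta_\nu)$. By \eqref{eq:index}, $\nu\le k_\eta(y)<f(y)=\nu$, a contradiction.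
\end{proof}

This argument does not refute (Bd) directly, because the ladder at $\eta$ is chosen before $f$ and may miss $D$. The plan is to derive from (Bd) the functions that Lemma~\ref{lem:pigeon} forbids. One observation turns bounds on heights into bounds on $k_\eta$. If $A_\eta\supseteq\{c^\eta_k:k<\lambda\}$ and $y\in A_\eta\cap I^\eta_k$, then $c^\eta_l\in A_\eta\cap y$ for all $l<k$, so
\begin{equation}\label{eq:height}
k_\eta(y)\le\operatorname{ot}(A_\eta\cap y)\qquad(y\in A_\eta).
\end{equation}
We therefore want as many points as possible on the ladder $A_\eta$. The difficulty is that a ladder has fewer than $\lambda$ points in each block, while a block may have $\lambda$ points. The first ordinal at which unboundedly many blocks have size $\lambda$, however they are chosen, is $\lambda^2=\lambda\lambda$: below it the elements of $S$ have the form $\lambda(x+1)$, where the whole interval $[\lambda x,\lambda(x+1))$ is a ladder.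

\begin{example}\label{ex:square}
Assume (Bd), and let $\eta=\lambda^2$ and $c^\eta_k=\lambda k$, so that $k_\eta(\lambda k+\nu)=k$ for $k,\nu<\lambda$. We apply (Bd) twice.

\emph{Round $0$.} Take a ladder system $\vec A^0$ with $A^0_{\lambda(k+1)}=[\lambda k,\lambda(k+1))$ for $k<\lambda$, and let $f_0$ bound it. The height of $\lambda k+\nu$ on this ladder is $\nu$, so there are $\gamma_k<\lambda$ with $\nu<f_0(\lambda k+\nu)$ for all $\nu\ge\gamma_k$. If also $\nu\ge k$, then $k<f_0(\lambda k+\nu)$, as wanted. The points of block $k$ that are not covered have $\nu<\max(k,\gamma_k)$, and there are fewer than $\lambda$ of them.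

\emph{Round $1$.} Take a ladder system $\vec A^1$ whose ladder $A^1_\eta$ is the closure of $\bigcup_{k<\lambda}[\lambda k,\lambda k+\max(k,\gamma_k)]$; Lemma~\ref{lem:closure} applies. Let $f_1$ bound $\vec A^1$, with threshold $\beta$ at $\eta$. If $y=\lambda k+\nu\ge\beta$ and $\nu\le\max(k,\gamma_k)$, then $y\in A^1_\eta$, and \eqref{eq:height} gives $k\le\operatorname{ot}(A^1_\eta\cap y)<f_1(y)$.

Hence $k_\eta(y)<\max(f_0(y),f_1(y))$ for all $y\in[\beta,\eta)$.
\end{example}

For a single $\eta$ the conclusion is available directly, with $f(y)=k_\eta(y)+1$. The point of the example is that the bound comes from (Bd) alone, and (Bd) serves all $\eta\in S$ at once. Three features carry over to the general case. A point $y$ in block $k$ is either put on the ladder of $\eta$ or handed to a smaller ordinal $x\in S$, here $x=\lambda(k+1)$. Handing $y$ to $x$ is useful only if $y$ is above the threshold at $x$ and above the $k$-th point of the ladder of $x$. And the threshold at $x$ is known only after (Bd) has been applied, so it can be used only in the next round.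

At $\lambda^3$, with blocks $[\lambda^2k,\lambda^2(k+1))$, the top $x=\lambda^2(k+1)$ of a block behaves like $\lambda^2$. The part of the block below the threshold at $x$ may still have size $\lambda$, so it cannot be placed on the ladder; it is covered by fewer than $\lambda$ intervals $[\lambda z,\lambda(z+1))$, and each of them has to be treated as in the example. The points to be placed on the ladder are thus found by stepping down repeatedly from the top of the block. Ordinals below $\lambda^+$ are nested in this way to transfinite depth, and one might expect to need transfinitely many rounds. In fact $\omega$ rounds suffice, because every round treats all $\eta\in S$, and every point reached by stepping down is reached in finitely many steps, which involve finitely many rounds.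

\section{A ladder system that no function bounds}\label{sec:proof}

Assume (Bd), and keep the sequences $(c^\eta_k:k<\lambda)$ of Section~\ref{sec:idea}.

\subsection*{Stepping down}
An ordinal $x<\lambda^+$ outside $S$ is $0$, a successor, or a limit of cofinality less than $\lambda$. For such $x$ fix $L_x\subseteq x$ with
\begin{equation}\label{eq:L}
|L_x|<\lambda\quad\text{and}\quad\text{for every $y<x$ there is $z\in L_x$ with $z\ge y$.}
\end{equation}
Take $L_0=\emptyset$, $L_{y+1}=\{y\}$, and for a limit $x$ an unbounded subset of size $\operatorname{cf}(x)$. So from $x\notin S$ a small set of steps lets us descend without passing any given $y<x$. From $x\in S$ no set of size less than $\lambda$ does this. There we step to the points singled out by Example~\ref{ex:square}: the point $c^x_k$, where $k$ is the index of the block we are working in, and the thresholds at $x$ found so far.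

\subsection*{The recursion}
By recursion on $n<\omega$ we choose a ladder system $\vec A^n$ on $S$ and functions $f_n:\lambda^+\to\lambda$ and $g_n:S\to\lambda^+$ with $g_n(\eta)<\eta$. Suppose $g_m$ is given for $m<n$. For $k<\lambda$ and $x<\lambda^+$ let
\[
s_{n,k}(x)=\begin{cases}L_x&\text{if }x\notin S,\\[2pt] \{c^x_k\}\cup\{g_m(x):m<n\}&\text{if }x\in S.\end{cases}
\]
Then $s_{n,k}(x)\subseteq x$ and $|s_{n,k}(x)|<\lambda$, and $s_{m,k}(x)\subseteq s_{n,k}(x)$ for $m\le n$. For $\eta\in S$ let $W_n(\eta,k)$ be the least set $W$ such that $c^\eta_{k+1}\in W$ and $s_{n,k}(z)\subseteq W$ for all $z\in W$.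

\begin{lemma}\label{lem:W}
We have $|W_n(\eta,k)|<\lambda$, and $W_m(\eta,k)\subseteq W_n(\eta,k)$ for $m\le n$.
\end{lemma}

\begin{proof}
Put $W^{0}=\{c^\eta_{k+1}\}$ and $W^{i+1}=W^{i}\cup\bigcup_{z\in W^{i}}s_{n,k}(z)$. Then $W_n(\eta,k)=\bigcup_{i<\omega}W^{i}$. By regularity of $\lambda$ and induction on $i$, each $W^{i}$ has size less than $\lambda$, and so does their union because $\lambda>\omega$. For $m\le n$ the set $W_n(\eta,k)$ contains $c^\eta_{k+1}$ and is closed under $s_{m,k}$, so it includes the least such set $W_m(\eta,k)$.
\end{proof}

The set $W_n(\eta,k)$ may reach below the block $I^\eta_k$, and the union of these parts over all $k$ could put $\lambda$ points below some $\beta<\eta$. So we keep only the part inside the block. Let $A^n_\eta$ be the closure in $\eta$ of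
\[
B^n_\eta=\bigcup_{k<\lambda}\Bigl(\{c^\eta_k\}\cup\bigl(W_n(\eta,k)\cap I^\eta_k\bigr)\Bigr).
\]
The $k$-th term of the union is a subset of $I^\eta_k$ of size less than $\lambda$. So $B^n_\eta\cap c^\eta_j$ is the union of the terms with $k<j$ and has size less than $\lambda$ for every $j<\lambda$. By Lemma~\ref{lem:closure}, $\vec A^n=(A^n_\eta:\eta\in S)$ is a ladder system. By (Bd), let $f_n$ bound $\vec A^n$ at every $\eta\in S$, and let $g_n(\eta)<\eta$ be a threshold for $f_n$ at $\eta$. This completes the recursion. By \eqref{eq:height} and the choice of $g_n$,
\begin{equation}\label{eq:on}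
y\in W_n(\eta,k)\cap I^\eta_k\ \text{ and }\ y\ge g_n(\eta)\quad\text{imply}\quad k\le\operatorname{ot}(A^n_\eta\cap y)<f_n(y).
\end{equation}

To compare with Example~\ref{ex:square}, let $\eta=\lambda^2$, $c^\eta_k=\lambda k$, $x=\lambda(k+1)$ and $c^x_i=\lambda k+i$ for $0<i<\lambda$. The first step from $x$ leads to $\lambda k+k$ and $g_0(x)$. No point strictly between $\lambda k$ and $x$ lies in $S$, so by \eqref{eq:L} the further steps fill in everything down to $\lambda k$, and $W_1(\eta,k)\cap I^\eta_k=[\lambda k,\max(\lambda k+k,g_0(x))]$.

\subsection*{The limit of the rounds}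
Put
\[
f(x)=\sup_{n<\omega}f_n(x)\quad(x<\lambda^+),\qquad g(\eta)=\sup_{n<\omega}g_n(\eta)\quad(\eta\in S).
\]
Since $\operatorname{cf}(\lambda)=\operatorname{cf}(\eta)=\lambda>\omega$, we have $f:\lambda^+\to\lambda$ and $g(\eta)<\eta$. At stage $n$ the sets $W_n$ know the thresholds of the earlier rounds but not those of round $n$. In the limit this lag disappears: the union $\bigcup_nW_n(\eta,k)$ is closed under all the $g_m$.

\begin{lemma}\label{lem:key}
If $\eta\in S$ and $g(\eta)\le y<\eta$, then $k_\eta(y)<f(y)$.
\end{lemma}

\begin{proof}
We argue by induction on $\eta\in S$, for all $y$ at once. Let $k=k_\eta(y)$ and $W=\bigcup_{n<\omega}W_n(\eta,k)$. Since $c^\eta_{k+1}\in W$ and $y<c^\eta_{k+1}$, we may let $x$ be the least element of $W$ with $x\ge y$. Then $y\le x\le c^\eta_{k+1}<\eta$. Fix $n$ with $x\in W_n(\eta,k)$.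

\emph{Case 1: $x=y$.} Then $y\in W_n(\eta,k)\cap I^\eta_k$ and $y\ge g(\eta)\ge g_n(\eta)$. By \eqref{eq:on}, $k<f_n(y)\le f(y)$.

\emph{Case 2: $x>y$.} For every $m\ge n$ we have $x\in W_m(\eta,k)$ by Lemma~\ref{lem:W}, hence $s_{m,k}(x)\subseteq W\cap x$. By minimality of $x$, every element of $W\cap x$ is less than $y$. So every element of $s_{m,k}(x)$ is less than $y$, for all $m\ge n$. If $x\notin S$, this says that every element of $L_x$ is less than $y$, contrary to \eqref{eq:L}. Hence $x\in S$, and the definition of $s_{m,k}(x)$ gives
\[
c^x_k<y\qquad\text{and}\qquad g_l(x)<y\ \text{ for all }l<\omega .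
\]
The second part yields $g(x)\le y<x$. Since $x<\eta$, the induction hypothesis applies to $x$ and $y$ and gives $k_x(y)<f(y)$. The first part and \eqref{eq:index} give $k\le k_x(y)$. Therefore $k<f(y)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bound}]
If (Bd) holds, the functions $f$ and $g$ above contradict Lemma~\ref{lem:pigeon} by Lemma~\ref{lem:key}. So (Bd) fails, and there is a ladder system $\vec A$ on $S$ such that no function $\lambda^+\to\lambda$ bounds $\vec A$ at every $\eta\in S$. Let $f:\lambda^+\to\lambda$. If the set of $\eta\in S$ at which $f$ does not bound $\vec A$ were not stationary, it would miss a club $E$, and Lemma~\ref{lem:patch} would give a function that bounds $\vec A$ everywhere.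
\end{proof}

The proof does not name a ladder system in advance. It shows that the recursion, run without (Bd), must break down at a finite stage $n$, and then $\vec A^n$ is the required system. This $\vec A^n$ depends on the bounding functions obtained for $\vec A^0,\dots,\vec A^{n-1}$, through their thresholds. This is where the quantifier over all ladder systems is used, and it is why the argument does not conflict with the consistency of uniformization for one fixed $\vec C_*$.

\section{Range and sharpness}\label{sec:scope}

\begin{remark}[Larger index sets]
Let $S'$ be a set of ordinals with $S'\supseteq S^{\lambda^+}_\lambda$ for some regular uncountable $\lambda$. Then some coloring is not uniformized on some ladder system on $S'$. Extend $\vec C$ and $F_*$ of Theorem~\ref{thm:unif} to $S'$ in any way. If $H$ uniformized the extension, its restriction to $\lambda^+$ would uniformize $F_*$ on $\vec C$. Only the points of $S^{\lambda^+}_\lambda$ are used, so the convention adopted for non-limit ordinals in $S'$ does not matter.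
\end{remark}

\begin{remark}[Uncountability of $\lambda$]
For $\lambda=\omega$ the set $S$ consists of the limit ordinals below $\omega_1$, a tail of a ladder is a cofinite subset of it, and under $\mathrm{MA}_{\aleph_1}$ the analogue of $(\ast)$ holds by the theorem of Devlin and Shelah \cite{DS} quoted in the introduction. So Theorem~\ref{thm:unif} needs $\lambda>\omega$. Lemma~\ref{lem:closure} and Section~\ref{sec:code} do not use $\lambda>\omega$, so by Proposition~\ref{prop:code} the statement (Bd) also holds for $\lambda=\omega$ under $\mathrm{MA}_{\aleph_1}$, and Theorem~\ref{thm:bound} needs $\lambda>\omega$ as well. The proof has no room for the limit of the rounds when $\lambda=\omega$: nothing keeps $\sup_nf_n(x)$ below $\omega$ or $\sup_ng_n(\eta)$ below $\eta$.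
\end{remark}

\begin{remark}[Stationarity]
In Theorem~\ref{thm:bound} every $f$ fails on a stationary set. For the coloring $F_*$ of Theorem~\ref{thm:unif} the failure need not be stationary. The constant function $H\equiv0$ uniformizes $F_*$ at every $\lambda\eta$ with $\eta\in S$, and the remaining points $\lambda(x+1)$ form a nonstationary set, since they miss the club $\{\lambda\zeta:\zeta<\lambda^+\text{ limit}\}$. Lemma~\ref{lem:patch} therefore has no analogue for uniformization. Raising $f$ on disjoint tails preserves the bounds already obtained, whereas changing $H$ to $1$ on tails of the columns can destroy the value $0$ along the ladders $C_{\lambda\eta}$.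
\end{remark}

\begin{thebibliography}{9}

\bibitem{AT}
David Aspero and Nutt Tananimit, \emph{Generalizations of Martin's Axiom, weak square, weak Chang's Conjecture, and a forcing axiom failure}, arXiv:2212.07324 (2022).

\bibitem{DS}
Devlin and Shelah, \emph{A weak version of $\diamondsuit$ which follows from $2^{\aleph_0}<2^{\aleph_1}$}, Israel J. Math. 29 (1978).

\end{thebibliography}
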